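# Magidor filters from $\omega$-clubs at singular cardinals below $\Theta$

## The filters $U_\kappa$ and $F_N$

We work in ZF throughout; every further hypothesis, including every bit of choice, is stated where it is used.

**Definition 1.** Let $\kappa$ be a regular uncountable cardinal. Put
$$S^\kappa=\{\alpha<\kappa:\alpha\text{ limit},\ \mathrm{cf}(\alpha)=\omega\},\qquad U_\kappa=\{X\subseteq\kappa:\ \exists C\text{ club in }\kappa,\ C\cap S^\kappa\subseteq X\}.$$

So $X\in U_\kappa$ means that $X$ contains almost all points of cofinality $\omega$, where "almost all" is measured by clubs. If $\omega_1$ is regular, then $S^{\omega_1}$ is the set of all countable limit ordinals, which contains a club, and $U_{\omega_1}$ is the club filter. For regular $\kappa>\omega_1$ (with $\omega_1$ regular), $S^\kappa\in U_\kappa$ although $S^\kappa$ contains no club: the supremum of the first $\omega_1$ elements of a club $C$ lies in $C$ and has cofinality $\omega_1$.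

**Definition 2.** Let $\kappa_0<\kappa_1<\cdots$ be regular uncountable cardinals, $\lambda=\sup_n\kappa_n$, and $N<\omega$. Put
$$F_N=\{A\subseteq\lambda:\ \forall n\ge N\ \ A\cap\kappa_n\in U_{\kappa_n}\}.$$

A member of $F_N$ captures almost all points of cofinality $\omega$ below each $\kappa_n$ with $n\ge N$. The sets $A\cap\kappa_n$ may be thinned independently on the different intervals $(\kappa_{n-1},\kappa_n)$, since a club in $\kappa_n$ may be started above $\kappa_{n-1}$.

These filters are built to defeat colorings. We shall color the bounded subsets of $\lambda$ of order type $\omega$ with $\lambda$ colors, and show that, when the $\kappa_n$ have a suitable partition property, every such coloring omits a color on some member of $F_N$. Under the axiom of determinacy there are such $\kappa_n$, and this answers a question from Omer Ben-Neria and Shimon Garti, "Jonsson and Magidor filters", arXiv:2503.13744 (2025).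

## Bounded sets of order type $\omega$ and the theorems

**Definition 3.** For a cardinal $\lambda$ and $A\subseteq\lambda$, let $[A]^{\omega\text{-bd}}$ be the collection of all subsets of $A$ that are bounded in $\lambda$ and have order type $\omega$.

For example, let $\lambda=\aleph_\omega$. The set $\{\omega_1+n:n<\omega\}$ belongs to $[\lambda]^{\omega\text{-bd}}$. The set $\{\omega_n:n<\omega\}$ has order type $\omega$ but is unbounded. The set $\omega+1$ is bounded but has the wrong order type.

**Definition 4.** Write $\lambda\to[\lambda]^{\omega\text{-bd}}_\nu$ if for every $c:[\lambda]^{\omega\text{-bd}}\to\nu$ there is $A\in[\lambda]^\lambda$ with $c''[A]^{\omega\text{-bd}}\ne\nu$. A cardinal $\lambda$ is *Magidor* if $\lambda\to[\lambda]^{\omega\text{-bd}}_\lambda$. A filter $\mathcal F$ over $\lambda$, proper and with all members of cardinality $\lambda$, is a *Magidor filter* if for every $c:[\lambda]^{\omega\text{-bd}}\to\lambda$ there is $A\in\mathcal F$ with $c''[A]^{\omega\text{-bd}}\ne\lambda$.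

Since members of a Magidor filter have size $\lambda$, a cardinal that carries a Magidor filter is Magidor. One does not ask that $c$ be constant on $[A]^{\omega\text{-bd}}$, only that one color be missed. For $c(x)=\min x$ the set $A=\lambda\setminus\{0\}$ does it, while $c$ is constant on $[A]^{\omega\text{-bd}}$ for no $A$ of size $\lambda$.

Let $\Theta$ be the least ordinal onto which $\mathbb R$ cannot be mapped surjectively. The axiom $\mathsf{AD}$ says that every two-player game of length $\omega$ with moves in $\omega$ is determined. The question is whether $\mathsf{AD}$ is consistent with the existence of a singular $\lambda<\Theta$ that carries a Magidor filter.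

We need a few more conventions. For a set $X$ of ordinals, $[X]^\varepsilon$ is the set of strictly increasing functions $\varepsilon\to X$, identified with subsets of $X$ of order type $\varepsilon$. The relation $\kappa\to(\kappa)^\theta_2$ says that for every $P:[\kappa]^\theta\to2$ there is $H\in[\kappa]^\kappa$ with $P$ constant on $[H]^\theta$; such $H$ is called homogeneous. A *strong partition cardinal* is an uncountable $\kappa$ with $\kappa\to(\kappa)^\kappa_2$. "$\nu$-complete" means closed under intersections of sequences of length $<\nu$. The principle $AC_\omega(\mathcal P(\lambda))$ says that every countable family of nonempty subsets of $\mathcal P(\lambda)$ has a choice function. Finally put $\theta^*=\omega\cdot(\omega+\omega)$.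

Infinite exponents are incompatible with the full axiom of choice, already for $\theta=\omega$. To see this, call $x,y\in[\kappa]^\omega$ equivalent if $x\triangle y$ is finite, choose a representative $r_x$ of each class, and color $x$ by the parity of $|x\triangle r_x|$. For any infinite $H$ and $x\in[H]^\omega$, removing the least point of $x$ stays in the class and changes the parity, so $H$ is not homogeneous. This is why we shall be careful about choice.

**Theorem A (ZF).** Let $\langle\kappa_n:n<\omega\rangle$ be a strictly increasing sequence of uncountable cardinals with $\kappa_n\to(\kappa_n)^{\theta^*}_2$ for all $n$. Let $\lambda=\sup_n\kappa_n$ and assume $AC_\omega(\mathcal P(\lambda))$. (The $\kappa_n$ are regular by Lemma 2 below, so $F_N$ is defined.) Then for every $N$: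

1. $F_N$ is a proper $\kappa_N$-complete filter, all of whose members have cardinality $\lambda$.
2. For every $\mu<\kappa_N$ and $c:[\lambda]^{\omega\text{-bd}}\to\mu$ there is $A\in F_N$ with $c''[A]^{\omega\text{-bd}}$ countable.
3. If $N\ge1$, then for every $c:[\lambda]^{\omega\text{-bd}}\to\lambda$ there is $A\in F_N$ with $|\lambda\setminus c''[A]^{\omega\text{-bd}}|=\lambda$. In particular $F_N$ is a Magidor filter over the singular cardinal $\lambda$.

Recall that $\boldsymbol\delta^1_n$ is the supremum of the lengths of the $\boldsymbol\Delta^1_n$ prewellorderings of $\mathbb R$.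

**Theorem B (ZF + AD + DC).** For every $\nu<\Theta$ there is a singular $\lambda$ with $\nu<\lambda<\Theta$ carrying a Magidor filter. One can also take $\lambda=\sup_n\boldsymbol\delta^1_n=\aleph_{\varepsilon_0}$. Hence Con(ZF + AD) implies Con(ZF + AD + "some singular $\lambda<\Theta$ carries a Magidor filter").

**Theorem C (ZF).**

1. If $\lambda<\Theta$ is singular with $\mathrm{cf}(\lambda)>\omega$, then $\lambda$ is not Magidor, so it carries no Magidor filter. Thus a singular Magidor cardinal below $\Theta$ has cofinality $\omega$.
2. If $\lambda$ is singular with $\mathrm{cf}(\lambda)=\omega$, there is $c:[\lambda]^{\omega\text{-bd}}\to\omega$ with $c''[A]^{\omega\text{-bd}}=\omega$ for all $A\in[\lambda]^\lambda$. So "countable" in Theorem A(2) is optimal, and for $\lambda$ as in Theorem A and a cardinal $2\le\nu\le\lambda$: $\lambda\to[\lambda]^{\omega\text{-bd}}_\nu$ iff $\nu\ge\omega_1$.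
3. No $\lambda$-complete filter over a singular cardinal $\lambda$ is Magidor. By Theorem A, the $\lambda$ of that theorem carry $\nu$-complete Magidor filters for every $\nu<\lambda$, so this is sharp.

## Counting points in blocks: colorings that cannot be defeated

Before proving anything positive, let us see which colorings are bad, since this tells us what to aim at. Let $\lambda$ be singular, $\mu=\mathrm{cf}(\lambda)$, and let $\langle\lambda_i:i<\mu\rangle$ be increasing, continuous and cofinal in $\lambda$ with $\lambda_0=0$. Put $B_i=[\lambda_i,\lambda_{i+1})$. These blocks partition $\lambda$. Let $b(\alpha)$ be the $i$ with $\alpha\in B_i$; the map $b$ is weakly increasing.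

**Lemma 1.** If $A\in[\lambda]^\lambda$, then $J_A=\{i<\mu:A\cap B_i\text{ is infinite}\}$ is unbounded in $\mu$.

**Proof.** Otherwise there is $i^*<\mu$ with $A\cap B_i$ finite for all $i\ge i^*$. Send $\alpha\in A\setminus\lambda_{i^*}$ to the pair $(b(\alpha),|A\cap B_{b(\alpha)}\cap\alpha|)$, which names the block of $\alpha$ and the place of $\alpha$ in the finite set $A\cap B_{b(\alpha)}$. This injects $A\setminus\lambda_{i^*}$ into $\mu\times\omega$, so $|A\setminus\lambda_{i^*}|\le\mu<\lambda$. Also $|A\cap\lambda_{i^*}|<\lambda$. Hence $|A|<\lambda$, a contradiction. $\square$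

**Proof of Theorem C(1): uncountable cofinality.** The purpose is to code a real into the numbers of points that $x$ has in successive blocks. Let $\mu>\omega$, let $\lambda<\Theta$, and fix a surjection $\sigma:\omega^\omega\to\lambda$, which exists because $\mathbb R$ and $\omega^\omega$ are in bijection.

Let $x\in[\lambda]^{\omega\text{-bd}}$ with $b''x$ infinite. Each point of $x$ has only finitely many points of $x$ below it, and $b$ is weakly increasing, so each element of $b''x$ has only finitely many elements of $b''x$ below it. Thus $b''x$ has order type $\omega$, say $b''x=\{i_0<i_1<\cdots\}$. Each $x\cap B_{i_k}$ is finite, since it lies below a point of $x\cap B_{i_{k+1}}$. Put $r(x)(k)=|x\cap B_{i_k}|-1$. If $b''x$ is finite, let $r(x)$ be constantly $0$. Let $c=\sigma\circ r$.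

Now let $A\in[\lambda]^\lambda$ and $\rho\in\omega^\omega$. By Lemma 1, $J_A$ is unbounded in $\mu>\omega$; let $i_0<i_1<\cdots$ be its first $\omega$ elements. Let $x$ be the union over $k$ of the first $\rho(k)+1$ elements of $A\cap B_{i_k}$. Then $x$ has order type $\omega$. Since $\mu$ is regular and uncountable, $i=\sup_ki_k<\mu$, and $x\subseteq\lambda_i$ is bounded in $\lambda$. By construction $r(x)=\rho$. So $r''[A]^{\omega\text{-bd}}=\omega^\omega$, and $c''[A]^{\omega\text{-bd}}=\lambda$ for every $A\in[\lambda]^\lambda$. Hence $\lambda$ is not Magidor and carries no Magidor filter. $\square$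

The boundedness of $x$ used $\mu>\omega$. For $\mu=\omega$ the set $x$ just built is unbounded, and a bounded set has room for only one integer of this kind.

**Proof of Theorem C(2), first part: cofinality $\omega$ and countably many colors.** Let $\mu=\omega$. For $x\in[\lambda]^{\omega\text{-bd}}$ let $m$ be least with $x\cap\lambda_{m+1}$ infinite; it exists since $x$ is bounded. Then $x\cap\lambda_m$ is finite: for $m=0$ it is empty, and for $m>0$ this is the minimality of $m$. Put $c(x)=|x\cap\lambda_m|$.

Let $A\in[\lambda]^\lambda$ and $j<\omega$. By Lemma 1 choose $i<i'$ in $J_A$. Let $x$ consist of the first $j$ elements of $A\cap B_i$ and the first $\omega$ elements of $A\cap B_{i'}$. Then $x$ has order type $\omega$ and is bounded by $\lambda_{i'+1}$. Since $x\cap\lambda_{i'}$ has exactly $j$ elements and $x\cap\lambda_{i'+1}=x$, the number $m$ for $x$ is $i'$, and $c(x)=j$. So $c''[A]^{\omega\text{-bd}}=\omega$.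

Since $c$ also maps into any infinite $\mu'$, a range smaller than countably infinite cannot be guaranteed in Theorem A(2). Composing $c$ with a surjection $\omega\to\nu$ gives $\lambda\not\to[\lambda]^{\omega\text{-bd}}_\nu$ for $2\le\nu\le\omega$. $\square$

## Collapsing $\lambda$ colors to $\omega_1$ colors

The last coloring shows that countably many colors can always be forced, so the best one can hope for on a large set is a countable range. This already suffices.

**Proof of Theorem A(3) from Theorem A(2).** Here $\lambda$ colors are reduced to $\omega_1$. Let $N\ge1$, so that $\omega_1\le\kappa_0<\kappa_N$. Let $c:[\lambda]^{\omega\text{-bd}}\to\lambda$. From a bijection of $\lambda$ with $\lambda\times\omega_1$ we get $h:\lambda\to\omega_1$ all of whose fibers have size $\lambda$. Apply A(2) to $h\circ c$ with $\mu=\omega_1<\kappa_N$: there is $A\in F_N$ with $(h\circ c)''[A]^{\omega\text{-bd}}$ countable. As $\omega_1$ is uncountable, pick $\nu\in\omega_1$ outside this set. Then $h^{-1}(\nu)$ has size $\lambda$ and is disjoint from $c''[A]^{\omega\text{-bd}}$. In particular $c''[A]^{\omega\text{-bd}}\ne\lambda$. With A(1), which gives that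 $F_N$ is proper with members of size $\lambda$, $F_N$ is a Magidor filter. The cardinal $\lambda$ is a supremum of cardinals, hence a cardinal. It is uncountable of cofinality $\omega$, hence singular. $\square$

So everything rests on A(2), with fewer than $\kappa_N$ colors.

## Finite heads, infinite tails, and too many heads

Keep the notation of Theorem A. Put $\kappa_{-1}=0$ and
$$S_n=S^{\kappa_n}\cap(\kappa_{n-1},\kappa_n).$$

**Definition 5.** Let $x\in[\bigcup_{n\ge N}S_n]^{\omega\text{-bd}}$. Let $m\ge N$ be least with $x\cap\kappa_m$ infinite, and let $k_i=|x\cap S_i|$ for $N\le i<m$. The *type* of $x$ is $t=(m;k_N,\dots,k_{m-1})$.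

This makes sense. As $x$ is bounded, $m$ exists. As $x$ has order type $\omega$, its infinite initial segment $x\cap\kappa_m$ is all of $x$. If $m>N$, then $x\cap\kappa_{m-1}$ is finite by minimality of $m$, so all $k_i$ are finite, and $x\cap S_m$ is $x$ minus finitely many points. If $m=N$, then $x\subseteq S_N$. In both cases $x\cap S_m$ has order type $\omega$. We call $x\cap S_m$ the tail of $x$ and $x\setminus S_m$ its head. For example, with $N=0$, a set consisting of two points of $S_0$, no point of $S_1$ and $\omega$ points of $S_2$ has type $(2;2,0)$. The set $T$ of all types is countable, since types are finite sequences of integers.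

The coloring of Theorem C(2) with $\lambda_0=0$ and $\lambda_{i+1}=\kappa_i$ reads off $k_N+\dots+k_{m-1}$ from the type, on sets $x$ as in Definition 5. We shall show that the type is the only obstruction: on a suitable member of $F_N$, the color $c(x)$ depends only on the type of $x$.

The first thing to try is this. Fix a type $t$ with tail in $S_m$. For each possible head $s$, color $y\in[S_m]^\omega$ by $c(s\cup y)$, use the partition property of $\kappa_m$ to find a homogeneous set $H_s$, and intersect the sets $H_s$ over all heads $s$. Then the color depends only on the head; continue with the heads. There are two obstacles.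

The first is that sets of size $\kappa$ cannot be intersected. The sets $H^j=\{\omega\alpha+n:\alpha<\kappa,\ j\le n<\omega\}$ decrease with $j$ and have size $\kappa$, and their intersection is empty. Even for one head we must pass through infinitely many types. So homogeneous sets must be replaced by sets from a filter, and this is what $U_{\kappa_m}$ is for. Lemma 3 makes the passage.

The second obstacle is more serious. Suppose we have, for each head $s$, a club $C$ such that $c(s\cup y)$ is constant for $y\in[C\cap S_m]^\omega$. There may be $\kappa_{m-1}$ heads. To intersect we need a function $s\mapsto C_s$ choosing such a club for each head, and our only choice principle is countable. Here the approach stops. One can instead treat all heads at once, and color $y$ by the whole function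
$$P(y):\ s\mapsto c(s\cup y).$$
But then the colors are elements of a set of the form ${}^Z\mu$. When $Z$ is infinite and $\mu\ge2$ this set includes a copy of $\mathcal P(\omega)$, which under $\mathsf{AD}$ is not well-orderable, so we cannot list these colors by ordinals below $\kappa_m$. The way through is to ask only two yes/no questions about pairs of tails: are $P(y)$ and $P(z)$ equal, and is $P(y)$ lexicographically below $P(z)$? A two-coloring of pairs of tails is within reach of the partition relation, and a monotone sequence of length $\kappa_m$ in ${}^Z\mu$ must stabilize. A pair of tails has length $\omega+\omega$, and each point of it will be a supremum of $\omega$ points of a homogeneous set. This is where the exponent $\theta^*=\omega\cdot(\omega+\omega)$ comes from.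

## Regularity and smaller exponents

**Lemma 2.** Let $\kappa$ be an uncountable cardinal with $\kappa\to(\kappa)^\theta_2$, where $\theta^*\le\theta\le\kappa$. Then $\kappa$ is regular, and $\kappa\to(\kappa)^{\theta'}_2$ for all $\theta'\le\theta^*$.

**Proof.** A subset $H$ of $\kappa$ of size $\kappa$ has order type $\kappa$, and so does each of its tails.

**Step 1: regularity.** Suppose $h:\mu\to\kappa$ is cofinal with $\mu<\kappa$. For $\alpha<\kappa$ let $b(\alpha)$ be the least $i$ with $h(i)>\alpha$. Color $g\in[\kappa]^\theta$ by whether $b(g(0))=b(g(1))$, and let $H\in[\kappa]^\kappa$ be homogeneous. Any pair $\alpha<\beta$ from $H$ extends to a member of $[H]^\theta$: append the first $\theta$ elements of $H$ above $\beta$, and note that $2+\theta=\theta$. If the color is "equal", then $b$ is constant on $H$, say with value $i$, so $H\subseteq h(i)$ and $|H|<\kappa$. If the color is "different", then $b$ is injective on $H$, so $|H|\le|\mu|<\kappa$. Both are impossible.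

**Step 2: exponents.** Given $P:[\kappa]^{\theta'}\to2$, let $H$ be homogeneous for $g\mapsto P(g\restriction\theta')$ on $[\kappa]^\theta$. It suffices that every $f\in[H]^{\theta'}$ is the restriction of some $g\in[H]^\theta$. If $\theta'=\theta$, there is nothing to do. If $\theta'<\theta$, write $\theta=\theta'+\rho$ with $\rho\le\theta\le\kappa$. As $\theta'$ is countable and $\kappa$ is regular uncountable, $f$ is bounded in $\kappa$, and we append the first $\rho$ elements of $H$ above $\sup f$. $\square$

Until the end of the section on completeness, $\kappa$ is an uncountable cardinal with $\kappa\to(\kappa)^{\theta^*}_2$, the principle $AC_\omega(\mathcal P(\kappa))$ holds, and $S=S^\kappa$. By Lemma 2, $\kappa$ is regular. We use two elementary facts about clubs in $\kappa$.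

First, if $C$ is club, then $C\cap S$ is unbounded in $\kappa$, hence of size $\kappa$: the supremum of the first $\omega$ elements of $C$ above a given ordinal lies in $C\cap S$.

Second, the intersection of a given countable sequence $\langle C_n:n<\omega\rangle$ of clubs is club. It is clearly closed. Given $\beta_0<\kappa$, put $\beta_{k+1}=\sup_n\min(C_n\setminus(\beta_k+1))<\kappa$. Each $C_n$ has a point in $(\beta_k,\beta_{k+1}]$ for every $k$, so $\sup_k\beta_k\in\bigcap_nC_n$.

## Block suprema turn homogeneous sets into clubs

Let us do the simplest case by hand. Let $P:S\to2$. Color $g\in[\kappa]^\omega$ by $P(\sup g)$, let $H$ be homogeneous, and let $C$ be the club of limit points of $H$. Every $\alpha\in C\cap S$ is the supremum of some $g\in[H]^\omega$, so $P$ is constant on $C\cap S$. For longer sequences of points of $S$ we do this coordinate by coordinate, with one restriction.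

**Definition 6.** A function $f\in[S]^\varepsilon$ is *discontinuous* if $\sup_{\eta<\xi}f(\eta)<f(\xi)$ for all $0<\xi<\varepsilon$.

If $\varepsilon\le\omega$, every $f\in[S]^\varepsilon$ is discontinuous, since the supremum is $f(\xi-1)$. For $\varepsilon=\omega+1$ the restriction matters. Color $f\in[S]^{\omega+1}$ by whether $f(\omega)=\sup_nf(n)$. For a club $C$, take $\omega$ increasing points of $C\cap S$. Their supremum is again in $C\cap S$, and so is some larger point. So both colors occur on $[C\cap S]^{\omega+1}$, for every club $C$.

**Lemma 3.** Let $1\le\varepsilon\le\omega+\omega$ and let $P$ map the discontinuous members of $[S]^\varepsilon$ to $2$. There is a club $C$ such that $P$ is constant on the discontinuous members of $[C\cap S]^\varepsilon$.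

**Proof. Step 1: from sequences in $\kappa$ to discontinuous sequences in $S$.** For $g\in[\kappa]^{\omega\cdot\varepsilon}$ and $\xi<\varepsilon$ let
$$\hat g(\xi)=\sup_{n<\omega}g(\omega\xi+n).\tag{1}$$
This is a limit ordinal of cofinality $\omega$, below $\kappa$ because $\kappa$ is regular uncountable, so $\hat g(\xi)\in S$. For $\eta<\xi$ all $g(\omega\eta+n)$ lie below $g(\omega\xi)$, hence
$$\hat g(\xi)>g(\omega\xi)\ge\sup_{\eta<\xi}\hat g(\eta).$$
So $\hat g$ is a discontinuous member of $[S]^\varepsilon$.

**Step 2: the homogeneous set.** Since $\omega\cdot\varepsilon\le\theta^*$, Lemma 2 gives $H\in[\kappa]^\kappa$ homogeneous for $g\mapsto P(\hat g)$ on $[\kappa]^{\omega\cdot\varepsilon}$. Let $C$ be the set of limit points of $H$ below $\kappa$. It is club, as $H$ is unbounded and $\kappa$ is regular uncountable.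

**Step 3: every discontinuous $f\in[C\cap S]^\varepsilon$ is some $\hat g$ with $g\in[H]^{\omega\cdot\varepsilon}$.** Fix $f$ and $\xi<\varepsilon$. Let $\beta_\xi=\sup_{\eta<\xi}f(\eta)$, which is $0$ for $\xi=0$. We have $\beta_\xi<f(\xi)$, by discontinuity if $\xi>0$. Since $f(\xi)$ is a limit point of $H$ and has cofinality $\omega$, there is an increasing $\omega$-sequence from $H\setminus(\beta_\xi+1)$ with supremum $f(\xi)$: take a cofinal sequence $\langle\alpha_n:n<\omega\rangle$ in $f(\xi)$ and let the $n$-th term be the least element of $H$ above $\beta_\xi$, $\alpha_n$ and the earlier terms. Such sequences are coded by their ranges, which are subsets of $\kappa$. As $\varepsilon$ is countable, $AC_\omega(\mathcal P(\kappa))$ gives a choice of one such sequence $h_\xi$ for each $\xi<\varepsilon$. Put $g(\omega\xi+n)=h_\xi(n)$. For $\eta<\xi$ we have $h_\eta(n)<f(\eta)\le\beta_\xi<h_\xi(0)$, so $g$ is increasing and $g\in[H]^{\omega\cdot\varepsilon}$. By (1), $\hat g=f$. So $P(f)$ is the homogeneous color. $\square$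

## Lexicographic comparison of vector-valued colors

For ordinals $\zeta$ and $\mu$, order ${}^\zeta\mu$ lexicographically: $p<_{lex}q$ if $p(\gamma)<q(\gamma)$ at the least $\gamma$ where they differ. This is a linear order.

**Lemma 4.** Let $\zeta,\mu<\kappa$. Every weakly $<_{lex}$-monotone sequence $\langle p_\xi:\xi<\kappa\rangle$ in ${}^\zeta\mu$ is eventually constant.

**Proof.** By induction on $\gamma\le\zeta$ we show that $p_\xi\restriction\gamma$ is constant for $\xi$ from some ordinal below $\kappa$ on; let $\eta_\gamma$ be the least such ordinal. For $\gamma=0$ this is trivial. For limit $\gamma$, the ordinal $\sup_{\delta<\gamma}\eta_\delta$ works, and it is below $\kappa$ by regularity, because $\gamma\le\zeta<\kappa$.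

Consider $\gamma+1$. For $\xi\ge\eta_\gamma$ the functions $p_\xi$ agree below $\gamma$, so the ordinals $p_\xi(\gamma)<\mu$ are weakly monotone in $\xi$, in the same direction as the sequence. If they are weakly decreasing, they are constant from the first place where the minimal value is taken. Suppose they are weakly increasing but not eventually constant. Then the set of $\xi\ge\eta_\gamma$ with $p_\xi(\gamma)>p_\eta(\gamma)$ for all $\eta\in[\eta_\gamma,\xi)$ is unbounded in $\kappa$, hence of size $\kappa$, and $\xi\mapsto p_\xi(\gamma)$ is injective on it. This gives an injection of $\kappa$ into $\mu<\kappa$, a contradiction. The case $\gamma=\zeta$ is the lemma. $\square$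

**Lemma 5.** Let $1\le\varepsilon\le\omega$, let $Z$ be a well-orderable set with $|Z|<\kappa$, let $\mu<\kappa$, and let $P:[S]^\varepsilon\to{}^Z\mu$. There are a club $C$ and $e\in{}^Z\mu$ such that $P(y)=e$ for all $y\in[C\cap S]^\varepsilon$.

**Proof.** Via a bijection we may assume that $Z=\zeta<\kappa$ is an ordinal.

**Step 1: make the comparison of $P(y)$ and $P(z)$ uniform.** For $y,z\in[S]^\varepsilon$ write $y\ll z$ if $\sup y<\min z$ (in case $\varepsilon=\omega$), respectively $\max y<\min z$ (in case $\varepsilon<\omega$). The discontinuous members of $[S]^{\varepsilon+\varepsilon}$ are exactly the concatenations $y^\frown z$ with $y\ll z$. Indeed, for $\varepsilon$ finite there is no restriction other than being increasing, and for $\varepsilon=\omega$ the only restriction comes from $\xi=\omega$ and says $\sup y<\min z$. Since $\varepsilon+\varepsilon\le\omega+\omega$, we may apply Lemma 3 to the two colorings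
$$y^\frown z\mapsto\text{"}P(y)=P(z)\text{?"}\qquad\text{and}\qquad y^\frown z\mapsto\text{"}P(y)<_{lex}P(z)\text{?"}$$
and intersect the two clubs. On the resulting club $C$, one and the same of the relations $=$, $<_{lex}$, $>_{lex}$ holds between $P(y)$ and $P(z)$ for all $y\ll z$ in $[C\cap S]^\varepsilon$.

**Step 2: exclude strict inequality.** Define $y_\xi$ for $\xi<\kappa$ by recursion as the first $\varepsilon$ elements of $C\cap S$ above $\sup\bigcup_{\eta<\xi}y_\eta$. The supremum is below $\kappa$ by regularity, since each $y_\eta$ is countable, hence bounded, and $\xi<\kappa$. Then $y_\eta\ll y_\xi$ for $\eta<\xi$. If the uniform relation were $<_{lex}$ or $>_{lex}$, then $\langle P(y_\xi):\xi<\kappa\rangle$ would be strictly monotone, contradicting Lemma 4. So $P(y)=P(z)$ whenever $y\ll z$ are in $[C\cap S]^\varepsilon$.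

**Step 3: compare arbitrary $y,y'$.** Given $y,y'\in[C\cap S]^\varepsilon$, both are bounded in $\kappa$, so there is $z\in[C\cap S]^\varepsilon$ with $y\ll z$ and $y'\ll z$. Then $P(y)=P(z)=P(y')$. $\square$

## Completeness of $U_\kappa$ without choosing clubs

**Lemma 6.** $U_\kappa$ is a proper $\kappa$-complete filter whose members have size $\kappa$.

**Proof.** Closure under supersets is clear, and $\kappa\in U_\kappa$. Every member contains some $C\cap S$, which has size $\kappa$; so $\emptyset\notin U_\kappa$. It remains to prove completeness, which includes closure under finite intersections. Let $X_\xi\in U_\kappa$ for $\xi<\nu$, where $\nu<\kappa$. We must not choose witnessing clubs. For $\alpha\in S$ let $P(\alpha)$ be the least $\xi<\nu$ with $\alpha\notin X_\xi$, and $P(\alpha)=\nu$ if there is none. Lemma 5 with $\varepsilon=1$, $|Z|=1$ and $\mu=\nu+1$ gives a club $C$ with $P$ constant on $C\cap S$. Suppose the value is some $\xi<\nu$. Then $C\cap S\cap X_\xi=\emptyset$. But $X_\xi\supseteq D\cap S$ for some club $D$, and $C\cap D\cap S\ne\emptyset$, a contradiction. So the value is $\nu$, and $C\cap S\subseteq\bigcap_{\xi<\nu}X_\xi$.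 $\square$

## Removing the head block by block: proof of Theorem A

Let $\langle\kappa_n\rangle$ and $\lambda$ be as in Theorem A. Each $\kappa_n$ is regular by Lemma 2. Since $\mathcal P(\kappa_n)\subseteq\mathcal P(\lambda)$, the principle $AC_\omega(\mathcal P(\kappa_n))$ holds. So Lemmas 3 to 6 apply at each $\kappa_n$.

**Proof of A(1).** By Lemma 6 each $U_{\kappa_n}$ with $n\ge N$ is a $\kappa_n$-complete filter, hence $\kappa_N$-complete, and so $F_N$ is a $\kappa_N$-complete filter. If $A\in F_N$, then $|A|\ge|A\cap\kappa_n|=\kappa_n$ for all $n\ge N$, so $|A|=\lambda$. In particular $\emptyset\notin F_N$. $\square$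

For A(2), fix $\mu<\kappa_N$ and $c:[\lambda]^{\omega\text{-bd}}\to\mu$. Then $\mu>0$.

**Lemma 7.** For each type $t=(m;k_N,\dots,k_{m-1})$ there are clubs $C_i\subseteq\kappa_i$ $(N\le i\le m)$ and $e<\mu$ such that $c(x)=e$ for all $x\subseteq\bigcup_{N\le i\le m}(C_i\cap S_i)$ of type $t$.

Consider first $t=(N+1;1)$, so $x=\{\alpha\}\cup y$ with $\alpha\in S_N$ and $y\in[S_{N+1}]^\omega$. Lemma 5 at $\kappa_{N+1}$, applied to the functions $\alpha\mapsto c(\{\alpha\}\cup y)$, makes the color independent of $y$, for all $\alpha\in S_N$ simultaneously. What remains is a coloring of single points $\alpha\in S_N$ in $\mu<\kappa_N$ colors, and Lemma 5 at $\kappa_N$ makes it constant. The general case goes the same way, downward from $m$ to $N$.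

**Proof.** For $N\le i\le m$ put $Z_i=\prod_{N\le j<i}[S_j]^{k_j}$. Its elements are finite sequences of finite sets of ordinals, so $Z_i$ is well-orderable. If $i>N$, all these ordinals are below $\kappa_{i-1}$, so $|Z_i|\le\kappa_{i-1}<\kappa_i$. If $i=N$, then $Z_N=\{\emptyset\}$. For $s\in Z_i$ let $\bigcup s$ be the union of the entries of $s$.

**Step 1: remove the dependence on the tail.** For $y\in[S_m]^\omega$ and $s\in Z_m$ put $P(y)(s)=c(\bigcup s\cup y)$. The set $\bigcup s\cup y$ has order type $\omega$, because $\bigcup s$ is finite and lies below $\min y$, and it is bounded in $\lambda$, because it is a subset of $\kappa_m$. For other $y\in[S^{\kappa_m}]^\omega$ let $P(y)$ be constantly $0$. Apply Lemma 5 at $\kappa_m$ with $\varepsilon=\omega$ and $Z=Z_m$; note $\mu<\kappa_N\le\kappa_m$. Shrink the resulting club to its part above $\kappa_{m-1}$ and call it $C_m$, so that $C_m\cap S^{\kappa_m}=C_m\cap S_m$. We get $e^m:Z_m\to\mu$ with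
$$c\Bigl(\bigcup s\cup y\Bigr)=e^m(s)\quad\text{for all }s\in Z_m,\ y\in[C_m\cap S_m]^\omega.\tag{2}$$

**Step 2: remove the blocks of the head, for $i=m-1,\dots,N$.** Suppose $e^{i+1}:Z_{i+1}=Z_i\times[S_i]^{k_i}\to\mu$ is given. If $k_i=0$, let $C_i=\kappa_i$ and $e^i(s)=e^{i+1}(s^\frown\emptyset)$. If $k_i\ge1$, put $P(u)(s)=e^{i+1}(s^\frown u)$ for $u\in[S_i]^{k_i}$ and $s\in Z_i$, and let $P(u)$ be constantly $0$ for other $u\in[S^{\kappa_i}]^{k_i}$. Apply Lemma 5 at $\kappa_i$ with $\varepsilon=k_i$ and $Z=Z_i$; here $|Z_i|<\kappa_i$ and $\mu<\kappa_N\le\kappa_i$ are used. Shrink the club to its part above $\kappa_{i-1}$. In both cases we get a club $C_i$ and $e^i:Z_i\to\mu$ with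
$$e^{i+1}(s^\frown u)=e^i(s)\quad\text{for all }s\in Z_i,\ u\in[C_i\cap S_i]^{k_i}.\tag{3}$$

**Step 3: read off the color.** Let $e=e^N(\emptyset)$. If $x\subseteq\bigcup_{N\le i\le m}(C_i\cap S_i)$ has type $t$, then $x\cap S_m\in[C_m\cap S_m]^\omega$ and $x\cap S_i\in[C_i\cap S_i]^{k_i}$ for $N\le i<m$. By (2), $c(x)=e^m(x\cap S_N,\dots,x\cap S_{m-1})$, and by (3), applied for $i=m-1,\dots,N$, this equals $e^N(\emptyset)=e$. $\square$

**Proof of A(2). Step 1: choose clubs for all types.** There are only countably many types, so countable choice is enough here. A finite sequence of clubs as in Lemma 7 is coded by a subset of $\lambda$, via a bijection of $\omega\times\lambda$ with $\lambda$. By $AC_\omega(\mathcal P(\lambda))$ choose, for every $t\in T$, clubs $C^t_i$ as in Lemma 7. The corresponding color $e_t$ is then determined, since there are sets $x$ of type $t$ inside $\bigcup_i(C^t_i\cap S_i)$.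

**Step 2: intersect.** For $n\ge N$ let $C_n$ be the intersection of the countably many clubs $C^t_n$ with $t\in T$ and $m(t)\ge n$, where $m(t)$ is the first entry of $t$. It is club in $\kappa_n$. Let
$$A=\bigcup_{n\ge N}(C_n\cap S_n).$$
For $n\ge N$, the set $A\cap\kappa_n$ contains $C_n\cap(\kappa_{n-1},\kappa_n)\cap S^{\kappa_n}$, and $C_n\cap(\kappa_{n-1},\kappa_n)$ is club in $\kappa_n$. So $A\in F_N$.

**Step 3: count the colors.** Let $x\in[A]^{\omega\text{-bd}}$ have type $t$, with $m=m(t)$. For $N\le i\le m$ we have $x\cap S_i\subseteq C_i\cap S_i\subseteq C^t_i\cap S_i$, because $m(t)\ge i$. By the choice of the $C^t_i$, $c(x)=e_t$. Hence $c''[A]^{\omega\text{-bd}}\subseteq\{e_t:t\in T\}$, which is countable. $\square$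

Since A(3) was derived from A(1) and A(2) above, Theorem A is proved.

## Strong partition cardinals below $\Theta$: proof of Theorem B

Three published results are used, only here.

Kechris, *The axiom of determinacy implies dependent choices in $L(\mathbb R)$*, JSL 49 (1984): ZF + AD + $V=L(\mathbb R)$ proves DC. We call this (K).

Kechris–Kleinberg–Moschovakis–Woodin, *The axiom of determinacy, strong partition properties and nonsingular measures*, Cabal Seminar 77–79, LNM 839 (1981): ZF + AD + DC proves that the strong partition cardinals are unbounded in $\Theta$. We call this (KKMW).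

Jackson, *AD and the projective ordinals*, Cabal Seminar 81–85, LNM 1333 (1988): ZF + AD + DC proves that every $\boldsymbol\delta^1_{2n+1}$ is a strong partition cardinal and $\sup_n\boldsymbol\delta^1_n=\aleph_{\varepsilon_0}$. We call this (J); it is needed only for the value $\aleph_{\varepsilon_0}$.

**Proof of Theorem B. Step 1: choose the $\kappa_n$.** Work in ZF + AD + DC, and recall that DC implies countable choice for arbitrary families, in particular $AC_\omega(\mathcal P(\lambda))$ for every $\lambda$. Let $\nu<\Theta$. By (KKMW) we may define $\kappa_0$ as the least strong partition cardinal in $(\nu,\Theta)$ and, recursively, $\kappa_{n+1}$ as the least one in $(\kappa_n,\Theta)$. Let $\lambda=\sup_n\kappa_n$.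

**Step 2: $\lambda<\Theta$.** By countable choice, choose surjections $f_n:\mathbb R\to\kappa_n$. The map $(n,r)\mapsto f_n(r)$ sends $\omega\times\mathbb R$ onto $\bigcup_n\kappa_n=\lambda$, and $\omega\times\mathbb R$ is in bijection with $\mathbb R$. So $\mathbb R$ maps onto $\lambda$, and $\lambda\ne\Theta$. As a supremum of ordinals below $\Theta$, $\lambda\le\Theta$. Hence $\lambda<\Theta$.

**Step 3: apply Theorem A.** By Lemma 2 with $\theta=\kappa_n$, we have $\kappa_n\to(\kappa_n)^{\theta^*}_2$. By Theorem A, $F_1$ is a Magidor filter over the singular cardinal $\lambda$, and $\nu<\lambda<\Theta$.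

**Step 4: the value $\aleph_{\varepsilon_0}$.** By (J) the cardinals $\boldsymbol\delta^1_{2n+1}$ are strong partition cardinals. They form a weakly increasing sequence with supremum $\aleph_{\varepsilon_0}$, because $\boldsymbol\Delta^1_n\subseteq\boldsymbol\Delta^1_{n+1}$. The cardinal $\aleph_{\varepsilon_0}$ is singular, since $\varepsilon_0$ is a countable limit ordinal, while each $\boldsymbol\delta^1_{2n+1}$ is regular by Lemma 2. So the supremum is not attained, and we may thin the sequence to a strictly increasing one with the same supremum. Each $\boldsymbol\delta^1_n$ is below $\Theta$: coding $\boldsymbol\Delta^1_n$ sets by reals, send a pair of reals $(a,r)$ to the rank of $r$ in the prewellordering coded by $a$, and to $0$ if $a$ codes no prewellordering. This maps $\mathbb R\times\mathbb R$ onto $\boldsymbol\delta^1_n$. Now Steps 2 and 3 apply with the thinned sequence and give $\lambda=\aleph_{\varepsilon_0}$.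

**Step 5: consistency.** Suppose ZF + AD holds in $V$. Then $L(\mathbb R)$ satisfies ZF. It satisfies AD, because a winning strategy for a game in $L(\mathbb R)$ is coded by a real, hence lies in $L(\mathbb R)$, where it is still winning. It satisfies $V=L(\mathbb R)$, so by (K) it satisfies DC. So Con(ZF + AD) implies Con(ZF + AD + DC), and the latter theory proves, by Steps 1 to 3, that some singular $\lambda<\Theta$ carries a Magidor filter. $\square$

So the answer to the question is yes, relative to ZF + AD alone.

## The exact number of colors and the limit of completeness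

We finish Theorem C. Part (1) and the negative half of part (2) were proved above.

**Proof of Theorem C(2), second part.** Let $\lambda$ be as in Theorem A and let $\nu$ be a cardinal with $\omega_1\le\nu\le\lambda$. We show $\lambda\to[\lambda]^{\omega\text{-bd}}_\nu$. Let $c:[\lambda]^{\omega\text{-bd}}\to\nu$, and let $h:\nu\to\omega_1$ be a surjection. By A(2) with $N=1$ and $\mu=\omega_1<\kappa_1$, there is $A\in F_1$ such that $(h\circ c)''[A]^{\omega\text{-bd}}$ is countable. It omits some $\beta\in\omega_1$, so $c''[A]^{\omega\text{-bd}}$ omits all colors in the nonempty set $h^{-1}(\beta)$. By A(1), $|A|=\lambda$. Together with the first part, for a cardinal $2\le\nu\le\lambda$ we have $\lambda\to[\lambda]^{\omega\text{-bd}}_\nu$ iff $\nu\ge\omega_1$. $\square$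

**Proof of Theorem C(3).** Let $F$ be a $\lambda$-complete filter over the singular cardinal $\lambda$ whose members have size $\lambda$, and let $\mu$ and $\langle\lambda_i:i<\mu\rangle$ be as in the section on blocks.

**Step 1: $F$ is closed under intersections of length $\lambda$.** For $X_\alpha\in F$ $(\alpha<\lambda)$,
$$\bigcap_{\alpha<\lambda}X_\alpha=\bigcap_{i<\mu}\ \bigcap_{\alpha<\lambda_i}X_\alpha .$$
Each inner intersection is in $F$ because $\lambda_i<\lambda$, and the outer one is because $\mu<\lambda$.

**Step 2: $F$ has a least element.** Let $B=\{\alpha<\lambda:\lambda\setminus\{\alpha\}\in F\}$ and $A_0=\lambda\setminus B=\bigcap_{\alpha\in B}(\lambda\setminus\{\alpha\})$. By Step 1, $A_0\in F$. So $|A_0|=\lambda$, and hence $A_0$ has order type $\lambda$. If $A\in F$ and $\alpha\notin A$, then $A\subseteq\lambda\setminus\{\alpha\}$, so $\lambda\setminus\{\alpha\}\in F$ and $\alpha\in B$. Thus every $A\in F$ contains $A_0$.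

**Step 3: a coloring that takes all values on $A_0$.** Let $c(x)=\mathrm{otp}(A_0\cap\min x)$. For $\xi<\lambda$ let $x$ consist of the elements of $A_0$ with index in $[\xi,\xi+\omega)$ in the increasing enumeration of $A_0$. It has order type $\omega$, it is bounded by the element with index $\xi+\omega<\lambda$, and $c(x)=\xi$. Since $A_0\subseteq A$, we get $c''[A]^{\omega\text{-bd}}=\lambda$ for all $A\in F$, and $F$ is not Magidor.

**Step 4: sharpness.** Let $\lambda$ be as in Theorem A and $\nu<\lambda$. Pick $N\ge1$ with $\nu\le\kappa_N$. By A(1) and A(3), $F_N$ is a $\nu$-complete Magidor filter over $\lambda$. $\square$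

These theorems do not classify which singular $\lambda<\Theta$ of cofinality $\omega$ carry Magidor filters.
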